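# Picard groups of quiver representations over the sphere, the integers and a field

## 1. One vertex: invertible modules over $\mathbb S$, $\mathbb Z$ and $k$

Let $R$ be an $\mathbb E_\infty$-ring. An $R$-module $L$ is invertible if $L\otimes_R L'\simeq R$ for some $L'$. Tensoring with $L$ is then an $R$-linear autoequivalence of $\mathsf{Mod}_R$, and every $R$-linear colimit-preserving autoequivalence $F$ has this form, with $L=F(R)$. We begin by computing the group of these for $R=\mathbb S$, $H\mathbb Z$ and $Hk$, with $k$ a field, and by comparing the three answers.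

Some conventions. For a ring $A$ we write $A\otimes_R C$ for $HA\otimes_R C$. For $R$ connective put $\pi=\pi_0R$. A prime $\mathfrak p\subset\pi$ with residue field $\kappa(\mathfrak p)$ gives maps $R\to H\pi\to H\kappa(\mathfrak p)$. Any map $R\to Hk$ factors through $H\pi$, since $Hk$ is $0$-truncated, and hence through $H\kappa(\mathfrak p_0)$ with $\mathfrak p_0=\ker(\pi\to k)$. A perfect $R$-module is one in the thick subcategory generated by $R$; perfect is the same as compact. We use one fact constantly: if $X$ is an $R$-module with $\pi_iX=0$ for $i<n$, then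
$$\pi_n(\pi\otimes_R X)\cong\pi_nX. \tag{1}$$
So if $X$ is bounded below and $\pi\otimes_R X=0$, then $X=0$. A perfect module over a connective ring is bounded below.

**Definition.** A connective $\mathbb E_\infty$-ring $R$ is *admissible* if $\operatorname{Spec}\pi_0R$ is nonempty and connected and $\mathsf{Pic}(\pi_0R)=0$, that is, every finitely generated projective $\pi_0R$-module of constant rank $1$ is free.

The rings $\mathbb S$, $H\mathbb Z$ and $Hk$ are admissible: their $\pi_0$ is $\mathbb Z$, $\mathbb Z$, $k$, and finitely generated projectives over these are free.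

**Lemma 1.** Let $R$ be connective with $\operatorname{Spec}\pi$ connected, and let $C$ be a perfect $R$-module.

(a) $\chi_{\mathfrak p}(C)=\sum_i(-1)^i\dim H_i(\kappa(\mathfrak p)\otimes_RC)$ does not depend on $\mathfrak p$.

(b) If $\kappa(\mathfrak p)\otimes_R C=0$ for all $\mathfrak p$, then $C=0$.

(c) If for each $\mathfrak p$ the complex $\kappa(\mathfrak p)\otimes_RC$ is concentrated in a single degree (or is zero), then $C\simeq\Sigma^nN$ with $N$ a retract of some $R^m$ and $\pi_0N$ finitely generated projective over $\pi$ of constant rank. If that rank is $1$ and $\mathsf{Pic}(\pi)=0$, then $C\simeq\Sigma^nR$. If all finitely generated projective $\pi$-modules are free, then $N$ is free.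

*Proof.* The complex $D=\pi\otimes_RC$ is perfect over $\pi$, so it is represented by a bounded complex of finitely generated projectives. Their ranks are locally constant on $\operatorname{Spec}\pi$, hence constant, and $\chi_{\mathfrak p}(C)$ is the alternating sum of these ranks. This is (a).

**Step 1: local minimal models, and (b).** Over the local ring $\pi_{\mathfrak p}$ the complex $D_{\mathfrak p}$ consists of finite free modules. Whenever a matrix entry of a differential is a unit, Gaussian elimination splits off a contractible summand $\pi_{\mathfrak p}\xrightarrow{\sim}\pi_{\mathfrak p}$. After finitely many splittings all entries lie in the maximal ideal. The $i$-th rank of this minimal model is then $\dim H_i(\kappa(\mathfrak p)\otimes D)$. If all these numbers vanish for all $\mathfrak p$, then $D_{\mathfrak p}=0$ for all $\mathfrak p$, so $D=0$, and $C=0$ by (1).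

**Step 2: a perfect complex vanishing at $\mathfrak p$ vanishes near $\mathfrak p$.** Let $K$ be a complex of finitely generated projectives in degrees $a,\dots,b$ with $K_{\mathfrak p}=0$. Then $H_a(K)$ is finitely generated and vanishes at $\mathfrak p$, so it is killed by inverting some $g_1\notin\mathfrak p$. Over $\pi_{g_1}$ the map $K_{a+1}\to K_a$ is onto, hence split, and $K_{g_1}$ is represented by finitely generated projectives in degrees $a+1,\dots,b$. Repeating this at most $b-a+1$ times gives $g\notin\mathfrak p$ with $K_g=0$.

**Step 3: degree and rank are constant in (c).** By Step 1, $D_{\mathfrak p}\simeq\pi_{\mathfrak p}^d[n]$ with $d,n$ depending on $\mathfrak p$. Such an equivalence is given by $d$ elements of $H_n(D)_{\mathfrak p}$. Multiplying them by a common denominator, which is a unit in $\pi_{\mathfrak p}$, we may take them from $H_n(D)$. They define a map $\pi^d[n]\to D$ whose cofiber is perfect and vanishes at $\mathfrak p$. By Step 2 it is an equivalence after inverting some $g\notin\mathfrak p$. Hence $d$ is locally constant, and so is $n$ where $d\neq0$. Since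 $\operatorname{Spec}\pi$ is connected, $d$ is constant. If $d=0$, then $C=0$ by (b), and $N=0$ works. If $d\ne0$, then $n$ is constant too, $D$ has homology only in degree $n$, and $N_0=H_n(D)$ becomes free of rank $d$ after inverting each of finitely many elements generating the unit ideal. So $N_0$ is finitely generated projective of rank $d$, and $D\simeq N_0[n]$.

**Step 4: lifting from $\pi$ to $R$.** Put $C'=\Sigma^{-n}C$. It is bounded below, and by (1) its lowest nonzero homotopy group agrees with that of $\pi\otimes_RC'\simeq N_0$. So $C'$ is connective with $\pi_0C'=N_0$. Write $N_0$ as the image of an idempotent $e\in M_m(\pi)=\pi_0\mathsf{End}_R(R^m)$. The telescopes $N$ of $e$ and $N'$ of $1-e$ satisfy $R^m\simeq N\oplus N'$, as one sees on homotopy groups. Thus $N$ is a retract of $R^m$ with $\pi_0N=\pi\otimes_RN=N_0$. From $[R^m,C']=\operatorname{Hom}_\pi(\pi^m,\pi_0C')$, cutting with $e$ on both sides, we get $[N,C']=\operatorname{Hom}_\pi(N_0,\pi_0C')$. Choose $N\to C'$ which is an isomorphism on $\pi_0$. Since $\pi\otimes_RN$ and $\pi\otimes_RC'$ are both concentrated in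 degree $0$, where they equal the $\pi_0$'s, the map becomes an equivalence after $\pi\otimes_R-$. Its cofiber is bounded below and dies under $\pi\otimes_R-$, so it is $0$ by (1). Hence $C\simeq\Sigma^nN$. If $N_0\cong\pi^d$, the same argument with $R^d$ in place of $N$ gives $C'\simeq R^d$. This covers the last two sentences of (c). $\square$

**Proposition 2.** If $R$ is admissible, every invertible $R$-module is $\Sigma^nR$ for a unique $n\in\mathbb Z$. Hence for one vertex the base change maps along $\mathbb S\to H\mathbb Z\to Hk$ are isomorphisms $\mathbb Z\to\mathbb Z\to\mathbb Z$.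

*Proof.* Let $L$ be invertible. Then $L$ is dualizable, and $\mathsf{map}(L,-)\simeq L^\vee\otimes_R-$ commutes with colimits, so $L$ is compact, that is, perfect. For each $\mathfrak p$ the complex $V=\kappa(\mathfrak p)\otimes_RL$ is invertible over the field $\kappa(\mathfrak p)$. From $V\otimes W\simeq\kappa(\mathfrak p)$ and the Künneth formula, the total dimension of $H_*(V)$ is $1$. So Lemma 1(c) applies with rank $1$, and $L\simeq\Sigma^nR$. If $\Sigma^nR\simeq\Sigma^{n'}R$, base change to a residue field gives $n=n'$. Base change sends $\Sigma^nR$ to $\Sigma^nT$, which gives the last claim. $\square$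

Now replace $\mathsf{Mod}_R$ by representations of a quiver. Two things change. An autoequivalence now sends the basic generators to *representations*, and over a field there are many indecomposable ones. Also, it is no longer determined by its values on generators: the maps between the values matter too. The rest of the lecture treats these two difficulties one after the other.

## 2. Autoequivalences of $\mathsf{Mod}_R^Q$ and the theorems

Throughout, $Q$ is a finite acyclic quiver, with vertices $Q_0$ and arrows $Q_1$, regarded as its path category: the free category on $Q$. We write $Q(s,t)$ for the finite set of paths from $s$ to $t$; acyclicity gives $Q(q,q)=\{\mathrm{id}\}$. Representations of $Q$ in $\mathsf{Mod}_R$ form $\mathsf{Mod}_R^Q=\mathsf{Fun}(Q,\mathsf{Mod}_R)$, and $\mathsf{map}$ denotes its mapping spectra, which are $R$-modules.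

For a vertex $q$ let $P_q=P_q^R=q_!R$ be the left Kan extension of $R$ along the inclusion of $q$. Then
$$P_q(v)=R^{\oplus Q(q,v)},\qquad \mathsf{map}(P_q,X)\simeq X(q),\qquad \mathsf{map}(P_t,P_s)=R^{\oplus Q(s,t)}. \tag{2}$$
In particular $\mathsf{map}(P_q,P_q)=R$, and an arrow $a:s\to t$ gives a map $a^*:P_t\to P_s$. The $P_q$ are compact generators. The compact objects form the thick subcategory generated by the $P_q$, so a compact object is pointwise perfect. Write $T_q$ for the representation with $T_q(q)=R$ and zero elsewhere.

*Example.* Let $A_2$ be the quiver $a:1\to2$. Then $P_1=(R\xrightarrow{1}R)$ and $P_2=(0\to R)=T_2$. The map $a^*:P_2\to P_1$ is the inclusion, with cofiber $T_1=(R\to0)$.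

The path algebra is $RQ=\mathsf{End}\big(\bigoplus_{q}P_q\big)$, and $\mathsf{Mod}_{RQ}\simeq\mathsf{Mod}_R^Q$. The Picard group $\mathsf{Pic}_R(Q)$ is the group of equivalence classes of invertible $RQ$-$RQ$-bimodules in $\mathsf{Mod}_R$ under $\otimes_{RQ}$. Equivalently, it is the group of equivalence classes of $R$-linear colimit-preserving autoequivalences $F=M\otimes_{RQ}-$ of $\mathsf{Mod}_R^Q$; we use this second description. We write $\mathsf{Pic}_{\mathsf{Sp}}(Q)$, $\mathsf{Pic}_{\mathsf D(\mathbb Z)}(Q)$ and $\mathsf{Pic}_{\mathsf D(k)}(Q)$ for $R=\mathbb S$, $H\mathbb Z$ and $Hk$. For $R\to T$ we have $T\otimes_RRQ\simeq TQ$, and $M\mapsto T\otimes_RM$ defines a homomorphism $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_T(Q)$, $F\mapsto F_T$, with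
$$F_T(T\otimes_RX)\simeq T\otimes_RF(X)\quad\text{naturally in }X. \tag{3}$$

In plain words, the problem is this. Does every symmetry of the derived category of representations of $Q$ over a field come from exactly one symmetry with integer coefficients, and that one from exactly one symmetry with coefficients in the sphere spectrum? The problem, for trees, is taken from Álvaro Sánchez, "Abstract representation theory via coherent Auslander-Reiten diagrams", arXiv:2511.02731 (2025). A *finite tree* is a finite quiver whose underlying unoriented graph is a tree. The following is known, and we take it as given.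

**Input.** If $Q$ is a finite tree, then for every $\mathbb E_\infty$-ring $R$ with a morphism $R\to Hk$, the homomorphism $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_{\mathsf D(k)}(Q)$ is a split epimorphism.

**Theorem A.** If $Q$ is a finite tree and $k$ a field, then
$$\mathsf{Pic}_{\mathsf{Sp}}(Q)\longrightarrow\mathsf{Pic}_{\mathsf D(\mathbb Z)}(Q)\longrightarrow\mathsf{Pic}_{\mathsf D(k)}(Q)$$
are both isomorphisms.

**Theorem B.** Let $Q$ be a finite tree and $R\to Hk$ a map from a connective $\mathbb E_\infty$-ring. Then $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_{\mathsf D(k)}(Q)$ is an isomorphism if and only if $R$ is admissible.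

**Theorem C.** Let $Q$ be any finite acyclic quiver and $k$ a field.

1. $\mathsf{Pic}_{\mathsf{Sp}}(Q)\to\mathsf{Pic}_{\mathsf D(\mathbb Z)}(Q)$ is always an isomorphism.
2. $\mathsf{Pic}_{\mathsf D(\mathbb Z)}(Q)\to\mathsf{Pic}_{\mathsf D(k)}(Q)$ is an isomorphism if and only if either $Q$ is a forest, or $k\cong\mathbb F_3$ and no arrow of $Q$ is parallel to a different path. In particular it is an isomorphism for all fields $k$ if and only if $Q$ is a forest.

Theorems A and B use the Input. Theorem C does not; it rests instead on the transitivity theorem of Crawley-Boevey and Ringel, recalled in Section 7.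

## 3. Functors out of a free category, and $A_2$ by hand

A functor out of $\mathsf{Mod}_R^Q$ could carry an infinite hierarchy of coherence data. Freeness of the path category removes it, and everything after this depends on that.

**Lemma 3.** Let $\mathcal D$ be a presentable stable $R$-linear $\infty$-category. Colimit-preserving $R$-linear functors $F:\mathsf{Mod}_R^Q\to\mathcal D$ correspond to functors $Q^{op}\to\mathcal D$, $q\mapsto F(P_q)$. Every family of objects $E_q$ and maps $f_a:E_t\to E_s$, one for each arrow $a:s\to t$, arises, up to homotopy, from such a functor. Two families $(E,f)$, $(E',f')$ give equivalent functors if and only if there are equivalences $u_q:E_q\to E_q'$ with $u_sf_a\simeq f'_au_t$ for all arrows $a:s\to t$.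

*Proof.* We have $\mathsf{Fun}(Q,\mathsf{Mod}_R)=\mathsf{PSh}(Q^{op})\otimes\mathsf{Mod}_R$. By Lurie (HTT 5.1.5.6 and HA §4.8.1) this is the free presentable $R$-linear $\infty$-category on $Q^{op}$, which is the first sentence. Let $\Gamma$ be the $1$-dimensional simplicial set given by the graph of $Q^{op}$. It is glued from copies of $\Delta^1$ along vertices, so $\mathfrak C[\Gamma]$ is the free category on the graph, with discrete mapping spaces. By HTT 2.2.5.1 the inclusion of $\Gamma$ into the nerve of its free category is a categorical equivalence. Hence $\mathsf{Fun}(Q^{op},\mathcal D)\simeq\mathsf{Fun}(\Gamma,\mathcal D)$. A map $\Gamma\to\mathcal D$ is a choice of objects and edges. A natural equivalence is a map $\Gamma\times\Delta^1\to\mathcal D$, and $\Gamma\times\Delta^1$ is glued from one square per arrow along the edges over the vertices. So it consists of equivalences at the vertices and one homotopy for each arrow, with no further conditions. $\square$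

**Lemma 4.** Let $X,Y\in\mathsf{Mod}_R^Q$ with $X$ compact and let $R\to T$ be a map of $\mathbb E_\infty$-rings. Then $T\otimes_R\mathsf{map}(X,Y)\simeq\mathsf{map}(T\otimes_RX,T\otimes_RY)$. If $Y$ is compact too, $\mathsf{map}(X,Y)$ is a perfect $R$-module.

*Proof.* For $X=P_q$ we have $\mathsf{map}(P_q,Y)=Y(q)$, which gives both claims, since compact $Y$ are pointwise perfect. The class of $X$ for which the natural map is an equivalence, respectively for which $\mathsf{map}(X,Y)$ is perfect, is thick. $\square$

**Lemma 5.** Let $F:\mathsf{Mod}_R^Q\to\mathsf{Mod}_R^Q$ be $R$-linear and colimit-preserving. Suppose that the $F(P_q)$ are compact generators and that $\mathsf{map}(P_t,P_s)\to\mathsf{map}(F(P_t),F(P_s))$ is an equivalence for all $s,t$. Then $F$ is an equivalence.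

*Proof.* Fix $t$. The class of $Y$ for which $\mathsf{map}(P_t,Y)\to\mathsf{map}(F(P_t),F(Y))$ is an equivalence is closed under colimits and shifts, because $P_t$ and $F(P_t)$ are compact. It contains all $P_s$, so it is everything. Now fix $Y$. The class of $X$ for which $\mathsf{map}(X,Y)\to\mathsf{map}(F(X),F(Y))$ is an equivalence is closed under colimits and contains all $P_t$, so $F$ is fully faithful. Its image is closed under colimits and contains generators. $\square$

*Example: $A_2$.* Let $G$ be the functor given by Lemma 3 with $G(P_2)=P_1$, $G(P_1)=T_1$ and $G(a^*)$ the projection $c:P_1\to T_1$. It is an equivalence by Lemma 5. Indeed $\mathsf{map}(P_1,P_1)=R$, and $\mathsf{map}(P_1,T_1)=T_1(1)=R$ is generated by $c$. Using the fiber sequence $P_2\to P_1\to T_1$,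
$$\mathsf{map}(T_1,T_1)=\mathrm{fib}(T_1(1)\to T_1(2))=R,\qquad \mathsf{map}(T_1,P_1)=\mathrm{fib}(R\xrightarrow{1}R)=0,$$
matching $\mathsf{map}(P_1,P_1)=R$ and $\mathsf{map}(P_1,P_2)=0$; moreover $P_1$ and $T_1$ generate $P_2$. Since $G$ is exact, $G(T_1)=\mathrm{cofib}(c)=\Sigma P_2$. So $G^3(P_2)=G^2(P_1)=G(T_1)=\Sigma P_2$, and $G^3(P_1)=G^3(G(P_2))=G(\Sigma P_2)=\Sigma P_1$.

If $R$ is connective and $F$ fixes both $P_1$ and $P_2$ up to equivalence, then $F\simeq\mathrm{id}$. Indeed, $F(a^*)=\lambda a^*$ with $\lambda\in\pi^\times$, because $F$ acts bijectively and $\pi$-linearly on $\pi_0\mathsf{map}(P_2,P_1)=\pi a^*$. Then $u_1=1$, $u_2=\lambda$ satisfy $u_1\lambda a^*=a^*u_2$, and Lemma 3 gives $F\simeq\mathrm{id}$. In particular $G^3\simeq\Sigma$.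

Over a field $k$, a linear map splits into copies of $T_1$, $P_1$, $T_2=P_2$, so the indecomposable objects are the shifts of $P_2,P_1,T_1$. These are exactly the $G^m(P_2)$, $m\in\mathbb Z$. Given $F\in\mathsf{Pic}_{\mathsf D(k)}(A_2)$, compose with a power of $G$ to get $F(P_2)\simeq P_2$. Then $Z=F(P_1)$ is indecomposable with $Z(2)=\mathsf{map}(P_2,Z)=k$ in degree $0$ and $\mathsf{map}(Z,P_2)=0$. The first condition leaves $P_1$ and $P_2$, the second excludes $P_2$. So $F$ fixes $P_1$ and $P_2$, and $F\simeq\mathrm{id}$. Thus $\mathsf{Pic}_{\mathsf D(k)}(A_2)\cong\mathbb Z$, generated by $G_k$, which has infinite order because $G_k^3\simeq\Sigma$. As $G$ exists over every $R$, base change to $k$ is onto. What remains is the kernel.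

## 4. Recognizing $P_q$ at every residue field

Suppose $F\in\mathsf{Pic}_R(Q)$ becomes trivial over $k$. The natural plan is to show $F(P_q)\simeq P_q$ by producing a map $P_q\to F(P_q)$ and checking over $k$ that it is an equivalence. This stops at once, because base change to a single field is far from conservative. Take $R=H\mathbb Z$, a prime $\ell$ invertible in $k$, and the representation $X=(\mathbb Z\xrightarrow{\ \ell\ }\mathbb Z)$ of $A_2$. It is compact, being the cofiber of $(a^*,-\ell):P_2\to P_1\oplus P_2$. Indeed, at vertex $2$ the cokernel of $x\mapsto(x,-\ell x)$ is $\mathbb Z$ via $(y,z)\mapsto\ell y+z$. Then $k\otimes X\simeq P_1$ but $X\not\simeq P_1$: over $\mathbb F_\ell$ it becomes $T_1\oplus T_2$.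

This $X$ is not $F(P_1)$ for any autoequivalence $F$, since $F_{\mathbb F_\ell}$ is also an equivalence, and so $F_{\mathbb F_\ell}(P_1)$ has endomorphism ring $\mathbb F_\ell$, while $T_1\oplus T_2$ is decomposable. This suggests the way past the obstacle. The Euler characteristic carries the dimension vector from $k$ to all other residue fields; invertibility says that endomorphisms are scalars at all residue fields. We show that these two pieces of information pin down $P_q$ up to an even shift, and then glue.

We recall the textbook facts needed over a field $l$. Here $\mathsf{Mod}_{Hl}^Q=\mathsf D(lQ)$, and $lQ$ is finite-dimensional because $Q$ is acyclic. It is hereditary: $\operatorname{Ext}^2=0$, submodules of projectives are projective, and every object of $\mathsf D(lQ)$ is the sum of the shifts of its homology modules. A finite-dimensional module $X$ has the standard resolution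
$$0\to\bigoplus_{a:s\to t}P_t\otimes X(s)\to\bigoplus_qP_q\otimes X(q)\to X\to0, \tag{4}$$
so the Euler form $\langle X,X'\rangle=\dim\operatorname{Hom}(X,X')-\dim\operatorname{Ext}^1(X,X')$ equals $\sum_qx_qx'_q-\sum_{a:s\to t}x_sx'_t$, where $x=\underline{\dim}X$ and $x'=\underline{\dim}X'$. It depends only on dimension vectors.

If $R$ is connective with $\operatorname{Spec}\pi$ connected and $X$ is compact, Lemma 1(a) gives a vector $\chi(X)\in\mathbb Z^{Q_0}$, computable after base change to any $\kappa(\mathfrak p)$. Given $R\to Hk$, it can be computed over $k$ as well, since $k$ is an extension of $\kappa(\mathfrak p_0)$.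

**Lemma 6.** Let $l$ be a field and $E\in\mathsf D(lQ)$ compact with $\pi_0\mathsf{End}(E)=l$ and $\chi(E)=\chi(P_q)$. Then $E\simeq\Sigma^{2m}P_q$ for some $m$.

*Proof.* We have $E\simeq\bigoplus_i\Sigma^iH_i(E)$, and $E$ is indecomposable because $l$ has no nontrivial idempotents. So $E=\Sigma^jY$ with $Y$ an indecomposable finite-dimensional module. From $(-1)^j\underline{\dim}Y=\underline{\dim}P_q$, where both dimension vectors are nonzero with nonnegative entries, $j$ is even and $\underline{\dim}Y=\underline{\dim}P_q$. Hence
$$\langle Y,P_q\rangle=\langle P_q,P_q\rangle=\dim\operatorname{Hom}(P_q,P_q)=1,$$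
so there is a nonzero $f:Y\to P_q$. Its image is a submodule of a projective, hence projective, so $Y\to\operatorname{im}f$ splits. As $Y$ is indecomposable and $\operatorname{im}f\ne0$, we get $Y\cong\operatorname{im}f\subseteq P_q$. Equality of dimensions gives $Y\cong P_q$. $\square$

The condition on endomorphisms is needed: for $A_2$ the module $T_1\oplus T_2$ has the dimension vector of $P_1$.

**Lemma 7.** Let $R$ be admissible and $X\in\mathsf{Mod}_R^Q$ compact with $\kappa(\mathfrak p)\otimes_RX\simeq\Sigma^{n_{\mathfrak p}}P_q$ for every $\mathfrak p$. Then $n_{\mathfrak p}=n$ is constant and $X\simeq\Sigma^nP_q$.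

*Proof.* Evaluate at $q$. Since $Q(q,q)=\{\mathrm{id}\}$, $\kappa(\mathfrak p)\otimes_RX(q)\simeq\Sigma^{n_{\mathfrak p}}\kappa(\mathfrak p)$. By Lemma 1(c), $X(q)\simeq\Sigma^nR$, and so $n_{\mathfrak p}=n$. A generator of the $\pi$-module $\pi_nX(q)\cong\pi$ gives a map $g:\Sigma^nP_q\to X$. Over $\kappa(\mathfrak p)$ it becomes a nonzero element of $[\Sigma^nP_q,\Sigma^nP_q]=\kappa(\mathfrak p)$, that is, an equivalence. So $\mathrm{cofib}(g)$ vanishes after every $\kappa(\mathfrak p)\otimes_R-$. By Lemma 1(b), applied at each vertex, it is $0$. $\square$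

Let $\mathsf{Pic}_R^0(Q)\subset\mathsf{Pic}_R(Q)$ be the subgroup of those $F$ with $F(P_q)\simeq P_q$ for all $q$.

**Proposition 8.** Let $R$ be admissible, $R\to Hk$ a map, and $F\in\mathsf{Pic}_R(Q)$. If $F_k\in\mathsf{Pic}^0_{Hk}(Q)$, then $F\in\mathsf{Pic}^0_R(Q)$. In particular $\ker(\mathsf{Pic}_R(Q)\to\mathsf{Pic}_{\mathsf D(k)}(Q))\subset\mathsf{Pic}_R^0(Q)$.

*Proof.* Let $X_q=F(P_q)$, which is compact. By (3), $k\otimes_RX_q\simeq F_k(P_q)\simeq P_q$, so $\chi(X_q)=\chi(P_q)$. For each $\mathfrak p$ the object $\kappa(\mathfrak p)\otimes_RX_q\simeq F_{\kappa(\mathfrak p)}(P_q)$ has $\pi_0\mathsf{End}=\kappa(\mathfrak p)$, because $F_{\kappa(\mathfrak p)}$ is an equivalence. By Lemma 6 it is an even shift of $P_q$. By Lemma 7, $X_q\simeq\Sigma^nP_q$. Base change to $k$ gives $\Sigma^nP_q\simeq P_q$, so $n=0$. $\square$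

This disposes of the first difficulty, for all finite acyclic $Q$. The tree hypothesis enters only with the maps.

## 5. Rescaling along a tree: Theorems A and B

**Proposition 9.** If $Q$ is a tree and $R$ is connective, then $\mathsf{Pic}^0_R(Q)=1$.

*Proof.* Let $F\in\mathsf{Pic}^0_R(Q)$ and choose equivalences $F(P_q)\simeq P_q$. By Lemma 3, $F$ is given by $E_q=P_q$ and elements $f_a\in\pi_0\mathsf{map}(P_t,P_s)=\pi^{\oplus Q(s,t)}$ for $a:s\to t$. In a tree $Q(s,t)=\{a\}$, so $f_a=\lambda_aa^*$ with $\lambda_a\in\pi$. As $F$ is an equivalence, it induces a $\pi$-linear bijection of $\pi_0\mathsf{map}(P_t,P_s)=\pi a^*$ sending $a^*$ to $\lambda_aa^*$. Hence $\lambda_a\in\pi^\times$. By Lemma 3, $F\simeq\mathrm{id}$ as soon as there are $u_v\in\pi^\times=\pi_0\mathsf{Aut}(P_v)$ with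
$$u_s\lambda_a=u_t\quad\text{for all arrows }a:s\to t. \tag{5}$$
Put $u=1$ at one vertex and propagate along edges by (5). A tree is connected, so all vertices are reached, and it has no cycles, so no vertex is reached in two conflicting ways. $\square$

**Proof of Theorem A.** The rings $\mathbb S$ and $H\mathbb Z$ are admissible. By Propositions 8 and 9 the maps from $\mathsf{Pic}_{\mathsf{Sp}}(Q)$ and from $\mathsf{Pic}_{\mathsf D(\mathbb Z)}(Q)$ to $\mathsf{Pic}_{\mathsf D(k)}(Q)$ have trivial kernel. By the Input they are surjective. So both are isomorphisms. The first is the composite of $\mathsf{Pic}_{\mathsf{Sp}}(Q)\to\mathsf{Pic}_{\mathsf D(\mathbb Z)}(Q)$ with the second, so that map is an isomorphism too. $\blacksquare$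

**Proof of Theorem B.** If $R$ is admissible, Propositions 8 and 9 give injectivity and the Input gives surjectivity.

Conversely, suppose $R$ is connective and not admissible. The map $\pi_0R\to k$ shows $\operatorname{Spec}\pi_0R\ne\emptyset$, so either the spectrum is disconnected or $\mathsf{Pic}(\pi_0R)\neq0$. We exhibit an invertible $R$-module $L\not\simeq R$ with $k\otimes_RL\simeq k$. Then $L\otimes_R-$ lies in $\mathsf{Pic}_R(Q)$ and maps to the identity over $k$. It is nontrivial, since its value on $P_q$, evaluated at $q$, is $L$, while $P_q(q)=R$. So injectivity fails.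

**Step 1: $\operatorname{Spec}\pi_0R$ disconnected.** A nontrivial idempotent $e\in\pi_0R$ gives $R\simeq R_1\times R_2$ with $R_1=R[e^{-1}]$, $R_2=R[(1-e)^{-1}]$, both nonzero. Since $e$ maps to $0$ or $1$ in $k$, we may exchange the factors so that $e\mapsto 1$; then $R\to Hk$ factors through $R_1$. Let $L=R_1\times\Sigma R_2$, with inverse $R_1\times\Sigma^{-1}R_2$. Here $k\otimes_RR_2=0$, so $k\otimes_RL\simeq k$. As $R_2$ is connective, $\pi_0L=\pi_0R_1$ is killed by $1-e$, whereas $\pi_0R$ is not. So $L\not\simeq R$.

**Step 2: a non-free finitely generated projective $N_0$ of rank $1$.** As in Step 4 of Lemma 1, split idempotents to obtain retracts $L$, $L'$ of finite free $R$-modules with $\pi_0L=N_0$, $\pi_0L'=N_0^{-1}$. Then $L\otimes_RL'$ is a retract of a finite free module with $\pi_0(L\otimes_RL')=N_0\otimes_\pi N_0^{-1}\cong\pi$. The argument at the end of that step, applied to $R\to L\otimes_RL'$, shows $L\otimes_RL'\simeq R$. Moreover $k\otimes_RL=k\otimes_\pi N_0\simeq k$, and $L\not\simeq R$ since $\pi_0L=N_0$ is not free. $\blacksquare$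

## 6. What survives on a cycle: $\mathsf{Pic}^0$ as outer automorphisms

For a general finite acyclic quiver, (5) may be unsolvable, and $f_a$ need not even be a multiple of $a^*$. This section records exactly what is left.

**Definition.** For a commutative ring $A$ let $AQ$ be the $A$-linear path category. Let $\mathrm{Aut}_0(AQ)$ be the group of its $A$-linear automorphisms that are the identity on objects. A family $u\in(A^\times)^{Q_0}$ acts by conjugation, multiplying all elements of $AQ(s,t)$ by $u_tu_s^{-1}$. Conjugations are central in $\mathrm{Aut}_0(AQ)$, since its elements are linear. Let $\mathrm{Out}_0(AQ)$ be the quotient by the conjugations.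

*Examples.* For the Kronecker quiver, with two arrows $1\rightrightarrows2$, $\mathrm{Out}_0(AQ)=GL_2(A)/A^\times$. For the square with arrows $1\to2$, $1\to3$, $2\to4$, $3\to4$, an automorphism multiplies each arrow by a unit, and the only invariant under conjugation is $\lambda_{24}\lambda_{12}\lambda_{34}^{-1}\lambda_{13}^{-1}$. To see this, normalize the units on $1\to2$, $1\to3$, $2\to4$ to $1$ by choosing $u$. So $\mathrm{Out}_0(AQ)\cong A^\times$.

**Proposition 10.** For $R$ connective, $\mathsf{Pic}^0_R(Q)\cong\mathrm{Out}_0(\pi_0(R)Q)$, naturally in $R$. In particular $\mathsf{Pic}^0_{\mathbb S}(Q)\to\mathsf{Pic}^0_{H\mathbb Z}(Q)$ is an isomorphism.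

*Proof.* **Step 1: the homomorphism.** By (2), the homotopy category of the $P_q$ is $(\pi Q)^{op}$, and an automorphism of it is the same as one of $\pi Q$. Given $F\in\mathsf{Pic}_R^0(Q)$ with chosen $\epsilon_q:F(P_q)\simeq P_q$, put $\varphi_F(x)=\epsilon F(x)\epsilon^{-1}$. Another choice changes $\varphi_F$ by a conjugation, since $\pi_0\mathsf{Aut}(P_q)=\pi^\times$. For $FF'$ with choices $\epsilon,\epsilon'$, use $\epsilon_qF(\epsilon'_q)$; then $\varphi_{FF'}=\varphi_F\varphi_{F'}$.

**Step 2: injectivity.** If the class of $\varphi_F$ is trivial, choose the $\epsilon_q$ so that $\varphi_F=\mathrm{id}$. Then $F$ is given by the family $(P_q,a^*)$, so $F\simeq\mathrm{id}$ by Lemma 3.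

**Step 3: surjectivity.** Given $\varphi\in\mathrm{Aut}_0(\pi Q)$, let $F$ be the functor of Lemma 3 with $F(P_q)=P_q$ and $f_a=\varphi(a)$. On $\pi_0$ of mapping spectra it agrees with $\varphi$, since both are linear and multiplicative and agree on arrows. So $R^{\oplus Q(s,t)}\to R^{\oplus Q(s,t)}$ is given by an invertible matrix over $\pi$ and is an equivalence. Lemma 5 shows that $F$ is an equivalence.

Naturality is clear from (3), and the last claim holds because $\pi_0\mathbb S=\mathbb Z=\pi_0H\mathbb Z$. $\square$

On the square, over $\mathbb Z$ we get $\mathsf{Pic}^0=\{\pm1\}$. The sign dies over $\mathbb F_2$, so Theorem A fails for this quiver and $k=\mathbb F_2$. To decide surjectivity in general, without the Input, we must lift the *objects* $F(P_q)$ from $k$ to $\mathbb S$.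

## 7. Exceptional sequences over a ring

**Definition.** Let $R$ be connective. An *exceptional sequence* over $R$ is a tuple $(E_1,\dots,E_n)$ of compact objects of $\mathsf{Mod}_R^Q$ with $R\xrightarrow{\sim}\mathsf{map}(E_i,E_i)$ and $\mathsf{map}(E_j,E_i)=0$ for $j>i$. It is *full* if the $E_i$ generate (the thick subcategory they generate is that of all compact objects).

Number the vertices $q_1,\dots,q_n$ so that arrows go from larger to smaller indices. Then $(P_{q_1},\dots,P_{q_n})$ is full exceptional: for $j>i$, $\mathsf{map}(P_{q_j},P_{q_i})=R^{\oplus Q(q_i,q_j)}=0$. For $A_2$ this is $(P_2,P_1)$. By Lemma 4, base change preserves (full) exceptional sequences. Shifting the entries does too.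

**Lemma 11.** Let $(X,Y)=(E_i,E_{i+1})$ be neighbors in an exceptional sequence. Replacing them by $(L_XY,X)$, where $L_XY=\mathrm{cofib}(\mathsf{map}(X,Y)\otimes_RX\to Y)$, or by $(Y,R_YX)$, where $R_YX=\mathrm{fib}(X\to\mathsf{map}(X,Y)^\vee\otimes_RY)$, gives again an exceptional sequence, full if the original one was. These mutations commute with base change.

*Proof.* Put $M=\mathsf{map}(X,Y)$, which is perfect by Lemma 4, and $L=L_XY$. Then $L$ is compact. Applying $\mathsf{map}(X,-)$ to $M\otimes_RX\to Y\to L$ gives $M\xrightarrow{\sim}M\to\mathsf{map}(X,L)$, so $\mathsf{map}(X,L)=0$. Hence $\mathsf{map}(L,L)\simeq\mathsf{map}(Y,L)$. As $\mathsf{map}(Y,X)=0$, also $\mathsf{map}(Y,Y)\simeq\mathsf{map}(Y,L)$. Under these equivalences $\mathrm{id}_L$ and $\mathrm{id}_Y$ both correspond to $Y\to L$, so $R\xrightarrow{\sim}\mathsf{map}(L,L)$.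

Dually let $N=R_YX$. The map $\mathsf{map}(M^\vee\otimes_RY,Y)=M\to\mathsf{map}(X,Y)=M$ is an equivalence, so $\mathsf{map}(N,Y)=0$. Hence $\mathsf{map}(N,N)\simeq\mathsf{map}(N,X)$, and $\mathsf{map}(X,X)\simeq\mathsf{map}(N,X)$ because $\mathsf{map}(Y,X)=0$, with identities corresponding.

In both cases the new pair generates the same thick subcategory as $\{X,Y\}$. This gives the vanishing conditions with the other entries, as well as fullness. Base change is Lemma 4. $\square$

*Example.* For $A_2$: $L_{P_2}P_1=\mathrm{cofib}(a^*)=T_1$, so $(P_2,P_1)$ mutates to $(T_1,P_2)$.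

Over a field $l$, the entries of an exceptional sequence have $\pi_0\mathsf{End}=l$, so they are shifts of indecomposable modules $Y_i$ with $\operatorname{End}(Y_i)=l$ and $\operatorname{Ext}^1(Y_i,Y_i)=0$.

**Lemma 12.** Let $(E_i)$ be an exceptional sequence over a field $l$. For $i<j$, $\mathsf{map}(E_i,E_j)$ is concentrated in a single degree.

*Proof.* We must show that $\operatorname{Hom}(Y_i,Y_j)$ and $\operatorname{Ext}^1(Y_i,Y_j)$ are not both nonzero. We know $\operatorname{Ext}^1(Y_j,Y_i)=0$.

**Step 1: a nonzero $f:Y_i\to Y_j$ is mono or epi** (Happel–Ringel, *Tilted algebras*, Lemma 4.1). Let $I=\operatorname{im}f$ and $C=\operatorname{coker}f$. Since $\operatorname{Ext}^2=0$, $\operatorname{Ext}^1(C,Y_i)\to\operatorname{Ext}^1(C,I)$ is onto. So $0\to I\to Y_j\to C\to0$ is the pushout along $Y_i\to I$ of an extension $0\to Y_i\to Z\to C\to0$. This gives an exact sequence $0\to Y_i\to I\oplus Z\to Y_j\to0$, which splits since $\operatorname{Ext}^1(Y_j,Y_i)=0$. So $I\oplus Z\cong Y_i\oplus Y_j$, and by Krull–Schmidt an indecomposable summand of $I\ne0$ is isomorphic to $Y_i$ or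 $Y_j$. If $f$ were neither mono nor epi, then $\dim I<\dim Y_i$ and $\dim I<\dim Y_j$, a contradiction.

**Step 2: conclusion.** Suppose $f\neq0$. If $f$ is mono, $0=\operatorname{Ext}^1(Y_j,Y_j)\to\operatorname{Ext}^1(Y_i,Y_j)$ is onto. If $f$ is epi, $0=\operatorname{Ext}^1(Y_i,Y_i)\to\operatorname{Ext}^1(Y_i,Y_j)$ is onto. Both use $\operatorname{Ext}^2=0$. $\square$

**Theorem 13** (transitivity; Crawley-Boevey, *Exceptional sequences of representations of quivers*, 1993, for algebraically closed fields; Ringel, *The braid group action on the set of exceptional sequences of a hereditary Artin algebra*, Contemp. Math. 171, 1994, in general). The braid group $B_n$, $n=|Q_0|$, acts transitively on the complete (length $n$) exceptional sequences of $lQ$-modules. Here $\sigma_i^{\pm1}$ replaces $(Y_i,Y_{i+1})$ by $(Y',Y_i)$, respectively $(Y_{i+1},Y'')$, with $Y',Y''$ the unique modules making the result a complete exceptional sequence.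

The entry created by a mutation of Lemma 11 is a shift of a module, and that module makes the sequence complete exceptional. By uniqueness the braid action agrees with the mutations up to shifts. Hence any full exceptional sequence of length $n$ over $l$ arises, up to equivalence of entries, from $(P_{q_i})$ by mutations and shifts.

**Lemma 14.** For an exceptional sequence $(E_i)$ over $R$ put $S_i=L_{E_1}L_{E_2}\cdots L_{E_{i-1}}E_i$. Then $\mathsf{map}(E_j,S_i)=0$ for $j\ne i$ and $\mathsf{map}(E_i,S_i)\simeq R$, and $(S_n,\dots,S_1)$ is an exceptional sequence. Its formation commutes with base change.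

*Proof.* Each $L_{E_m}$ only attaches copies of $E_m$, so there is a fiber sequence $K_i\to E_i\to S_i$ with $K_i$ in the thick subcategory generated by $E_1,\dots,E_{i-1}$. For $j<i$: applying $L_{E_j}$ makes $\mathsf{map}(E_j,-)$ vanish, and the later $L_{E_m}$, $m<j$, do not change this because $\mathsf{map}(E_j,E_m)=0$. For $j>i$: $S_i$ lies in the thick subcategory generated by $E_1,\dots,E_i$, on which $\mathsf{map}(E_j,-)$ vanishes. For $j=i$: $\mathsf{map}(E_i,K_i)=0$, so $\mathsf{map}(E_i,S_i)\simeq\mathsf{map}(E_i,E_i)=R$.

If $i<j$, then $\mathsf{map}(S_i,S_j)=0$, because $S_i$ is built from $E_1,\dots,E_i$ and $\mathsf{map}(E_m,S_j)=0$ for $m\leq i<j$. Also $\mathsf{map}(K_i,S_i)=0$, so $\mathsf{map}(S_i,S_i)\simeq\mathsf{map}(E_i,S_i)=R$, with $\mathrm{id}_{S_i}$ corresponding to $E_i\to S_i$ and so to $\mathrm{id}_{E_i}$. Base change is Lemma 4. $\square$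

*Example.* For $(P_{q_i})$ we get $S_i(q_j)=\mathsf{map}(P_{q_j},S_i)=R$ for $j=i$ and $0$ otherwise, so $S_i=T_{q_i}$: the dual sequence of the projectives consists of the simples.

## 8. Lifting the images of projectives to the sphere

The idea is to realize $(F(P_{q_i}))$ over $k$ by mutations, and then to perform the same mutations over $\mathbb S$. This lifts the objects. It does not lift the arrows $F(a^*)$, whose coefficients lie in $k$; instead we choose new arrows over $\mathbb Z$. The danger is that good ones may not exist. Consider the $\mathbb Z$-linear category with objects $1,2,3$ and with $\Lambda(1,2)=\mathbb Zx$, $\Lambda(2,3)=\mathbb Zy$, $\Lambda(1,3)=\mathbb Zz$, $yx=\ell z$. All its morphism groups have the ranks of the path category of $1\to2\to3$, and it becomes that path category over any $k$ in which $\ell$ is invertible. Yet it is not a path category over $\mathbb Z$: with $J$ the ideal of off-diagonal morphisms, $(J/J^2)(1,3)=\mathbb Z/\ell$. The dual sequence rules this out, because it controls $J/J^2$ at all primes at once.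

**Proposition 15.** For every $F\in\mathsf{Pic}_{\mathsf D(k)}(Q)$ there is $G\in\mathsf{Pic}_{\mathbb S}(Q)$ with $G_k(P_q)\simeq F(P_q)$ for all $q$.

*Proof.* **Step 1: lift the objects.** The sequence $(F(P_{q_i}))_i$ is full exceptional over $k$, so it arises from $(P^k_{q_i})$ by mutations and shifts. The same operations on $(P^{\mathbb S}_{q_i})$ give a full exceptional sequence $(E_i)$ over $\mathbb S$ with $k\otimes E_i\simeq F(P_{q_i})$. Let $(S_i)$ be as in Lemma 14.

**Step 2: compute the mapping spectra over $\mathbb S$.** The residue fields of $\pi_0\mathbb S=\mathbb Z$ are the prime fields $l$. Over each $l$, the base changes of $(E_1,\dots,E_n)$ and $(S_n,\dots,S_1)$ are exceptional, so by Lemma 12 each $l\otimes\mathsf{map}(E_i,E_j)$ and each $l\otimes\mathsf{map}(S_i,S_j)$ is concentrated in a single degree or zero. By Lemma 1(c) these mapping spectra are shifts of finite free $\mathbb S$-modules, and their degree and rank can be read off over $k$.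

(i) Over $k$, $\mathsf{map}(F(P_{q_i}),F(P_{q_j}))=\mathsf{map}(P_{q_i},P_{q_j})=k^{\oplus Q(q_j,q_i)}$ in degree $0$. So $\mathsf{map}(E_i,E_j)\simeq\mathbb S^{\oplus Q(q_j,q_i)}$.

(ii) The object $F^{-1}(k\otimes S_i)$ has value at $q_j$
$$\mathsf{map}(P_{q_j},F^{-1}(k\otimes S_i))\simeq\mathsf{map}(k\otimes E_j,k\otimes S_i)\simeq k\otimes\mathsf{map}(E_j,S_i),$$
which is $k$ if $j=i$ and $0$ otherwise. So it is the simple module $T_{q_i}$. For $i\ne j$, resolution (4) of $T_{q_i}$, namely $0\to\bigoplus_{a:q_i\to t}P_t\to P_{q_i}\to T_{q_i}\to0$, shows that $\mathsf{map}(T_{q_i},T_{q_j})$ is $\operatorname{Ext}^1$, of dimension $n_{ij}=\#\{\text{arrows }q_i\to q_j\}$, in degree $-1$. So $\mathsf{map}(S_i,S_j)\simeq\Sigma^{-1}\mathbb S^{n_{ij}}$ for $i\ne j$.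

**Step 3: $J/J^2$ is free of the right rank.** Let $\Lambda$ be the $\mathbb Z$-linear category with objects $1,\dots,n$ and $\Lambda(i,j)=\pi_0\mathsf{map}(E_i,E_j)$, free of rank $|Q(q_j,q_i)|$. Here $\Lambda(i,i)=\mathbb Z$, and $\Lambda(i,j)=0$ for $i>j$. The off-diagonal morphisms form a nilpotent ideal $J$: a composite $i\to j\to i$ with $j\neq i$ has a zero factor, and indices strictly increase along nonzero off-diagonal morphisms.

Let $l$ be a prime field and $\Lambda_l=l\otimes\Lambda$, $J_l=l\otimes J$. By (i), the compact generator $\bigoplus_il\otimes E_i$ of $\mathsf D(lQ)$ has endomorphisms concentrated in degree $0$, and the endomorphism ring is that of the category $\Lambda_l$. So $X\mapsto\big(i\mapsto\mathsf{map}(l\otimes E_i,X)\big)$ is an equivalence from $\mathsf D(lQ)$ to the derived category of right $\Lambda_l$-modules, i.e. contravariant functors on $\Lambda_l$. By Lemma 14, $l\otimes S_i$ corresponds to the simple module $S_i^l$ at $i$. Let $h_i=\Lambda_l(-,i)$. Since $J_l$ is nilpotent and $\Lambda_l/J_l$ is a product of copies of $l$, we have $J_l=\operatorname{rad}\Lambda_l$,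 and the radical of $h_i$ is $J_l(-,i)$. In the exact sequence
$$\operatorname{Hom}(h_i,S_j^l)\to\operatorname{Hom}(J_l(-,i),S_j^l)\to\operatorname{Ext}^1(S_i^l,S_j^l)\to0$$
the first map is zero, because maps to a simple module kill the radical. The middle term is the dual of $(J_l/J_l^2)(j,i)$. With (ii), for $i\ne j$ and every $l$,
$$\dim_l(J_l/J_l^2)(j,i)=\dim\operatorname{Ext}^1(S_i^l,S_j^l)=n_{ij}. \tag{6}$$
Right exactness of the tensor product gives $l\otimes(J/J^2)=J_l/J_l^2$. So the finitely generated abelian group $(J/J^2)(j,i)$ has the same dimension $n_{ij}$ over $\mathbb Q$ and over all $\mathbb F_p$. It is therefore free of rank $n_{ij}$.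

**Step 4: choose arrows and build $G$.** Choose elements $f_a\in\Lambda(j,i)$, with $a$ running over the arrows $q_i\to q_j$, lifting a basis of $(J/J^2)(j,i)$. By Lemma 3, the $E_i$ and the maps $f_a:E_j\to E_i$ define a colimit-preserving functor $G$ with $G(P_{q_i})=E_i$.

**Step 5: $G$ is an equivalence.** On $\pi_0\mathsf{map}(P_{q_j},P_{q_i})$ the functor $G$ induces $\mathbb Z[Q(q_i,q_j)]\to\Lambda(j,i)$. Modulo a prime $p$ this is surjective: the $f_a$ span $J_{\mathbb F_p}/J_{\mathbb F_p}^2$ and $J_{\mathbb F_p}$ is nilpotent, so identities and products of $f_a$'s span $\Lambda_{\mathbb F_p}$. The cokernel over $\mathbb Z$ is finitely generated and vanishes modulo every $p$, so it is $0$. Both sides are free of the same finite rank, so the map is bijective. Thus $\mathsf{map}(P_{q_j},P_{q_i})\to\mathsf{map}(E_j,E_i)$ is a map of finite free $\mathbb S$-modules that is bijective on $\pi_0$, hence an equivalence. The $E_i$ are compact generators, so $G$ is an equivalence by Lemma 5. Finally $G_k(P_{q_i})\simeq k\otimes E_i\simeq F(P_{q_i})$. $\square$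

## 9. Arbitrary acyclic quivers: proof of Theorem C

**Proposition 16.** Let $R$ be admissible with a map $R\to Hk$. Then $\varphi:\mathsf{Pic}_R(Q)\to\mathsf{Pic}_{\mathsf D(k)}(Q)$ is injective (resp. surjective) if and only if $\varphi^0:\mathrm{Out}_0(\pi_0(R)Q)\to\mathrm{Out}_0(kQ)$ is.

*Proof.* By Proposition 10, $\varphi^0$ is the restriction of $\varphi$ to $\mathsf{Pic}^0_R(Q)\to\mathsf{Pic}^0_{Hk}(Q)$. By Proposition 8, $\varphi^{-1}(\mathsf{Pic}^0_{Hk}(Q))=\mathsf{Pic}^0_R(Q)$. So $\ker\varphi=\ker\varphi^0$, and if $\varphi$ is surjective then so is $\varphi^0$. Conversely, let $\varphi^0$ be surjective and $F\in\mathsf{Pic}_{\mathsf D(k)}(Q)$. Take $G$ from Proposition 15, and let $G_R$ be its base change to $R$. Then $\varphi(G_R)^{-1}F=G_k^{-1}F$ fixes every $P_q$ up to equivalence, so it lies in $\mathsf{Pic}^0_{Hk}(Q)$ and hence in the image of $\varphi$. So $F$ does too. $\square$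

**Proof of Theorem C, part 1.** Let $k$ be any field. If $F\in\mathsf{Pic}_{\mathbb S}(Q)$ becomes trivial over $H\mathbb Z$, then $F_k$ is trivial, so $F\in\mathsf{Pic}^0_{\mathbb S}(Q)$ by Proposition 8. Since $\mathsf{Pic}^0_{\mathbb S}(Q)\cong\mathsf{Pic}^0_{H\mathbb Z}(Q)$, $F$ is trivial. Now let $F\in\mathsf{Pic}_{H\mathbb Z}(Q)$. By Proposition 15 there is $G\in\mathsf{Pic}_{\mathbb S}(Q)$ with $G_k(P_q)\simeq F_k(P_q)$ for all $q$. Then $G_{H\mathbb Z}^{-1}F$ becomes an element of $\mathsf{Pic}^0_{Hk}(Q)$ over $k$, so it lies in $\mathsf{Pic}^0_{H\mathbb Z}(Q)$ by Proposition 8. This group is the image of $\mathsf{Pic}^0_{\mathbb S}(Q)$. So $F$ is in the image of $\mathsf{Pic}_{\mathbb S}(Q)$. $\blacksquare$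

**Proof of Theorem C, part 2.** By Proposition 16 with $R=H\mathbb Z$ we must decide when $\varphi^0:\mathrm{Out}_0(\mathbb ZQ)\to\mathrm{Out}_0(kQ)$ is bijective.

**Case 1: some arrow $\alpha:s\to t$ is parallel to a path $w\neq\alpha$.** We show that $\varphi^0$ is never bijective. If $w$ contained $\alpha$, the rest of $w$ would consist of closed paths at $s$ and $t$, which are trivial, so $w=\alpha$. Hence $w$ does not contain $\alpha$. In particular the edge $\alpha$ lies on a cycle of the underlying graph, and $Q$ is not a forest. For $c\in A$ let $\theta_c$ send $\alpha\mapsto\alpha+cw$ and fix all other arrows. Then $\theta_c(w)=w$, so $\theta_c\in\mathrm{Aut}_0(AQ)$ with inverse $\theta_{-c}$.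

Suppose $\operatorname{char}k=p>0$. Then $\theta_p\in\mathrm{Aut}_0(\mathbb ZQ)$ becomes trivial over $k$. It is not a conjugation, since conjugations send $\alpha$ to a multiple of $\alpha$. So $\varphi^0$ is not injective.

Suppose $\operatorname{char}k=0$, and that the class of $\theta_{1/2}\in\mathrm{Aut}_0(kQ)$ is the image of some $\psi\in\mathrm{Aut}_0(\mathbb ZQ)$. Then there is $c\in k^\times$ with $\psi(x)=c\,\theta_{1/2}(x)$ for all $x\in\mathbb ZQ(s,t)$. In particular $\psi(w)=cw$ lies in the lattice $\mathbb ZQ(s,t)$, so $c\in\mathbb Z$. As $\psi$ preserves primitive elements of this lattice and $w$ is primitive, $c=\pm1$. But $\psi(\alpha)=c\alpha+\frac c2w\in\mathbb ZQ(s,t)$ forces $\frac c2\in\mathbb Z$, a contradiction. So $\varphi^0$ is not surjective.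

**Case 2: no arrow is parallel to a different path.** Let $A=\mathbb Z$ or $A=k$. For an arrow $a:s\to t$ we have $AQ(s,t)=Aa$, so an automorphism multiplies $a$ by a unit. Conversely any choice of units extends to an automorphism. So $\mathrm{Aut}_0(AQ)=(A^\times)^{Q_1}$ and
$$\mathrm{Out}_0(AQ)=\mathrm{coker}\big((A^\times)^{Q_0}\to(A^\times)^{Q_1},\ u\mapsto(u_tu_s^{-1})_{a:s\to t}\big)=H^1(|Q|;A^\times)\cong(A^\times)^{b_1}, \tag{7}$$
with $b_1$ the first Betti number of the underlying graph. For the last isomorphism choose a spanning forest. Every class has a representative that is $1$ on the forest; the remaining freedom in $u$ is constant on components and acts trivially; and there are $b_1$ arrows outside the forest. This is natural in $A$, so $\varphi^0$ is the $b_1$-fold power of $\mathbb Z^\times=\{\pm1\}\to k^\times$. It is bijective if and only if $b_1=0$, that is, $Q$ is a forest, or $\{\pm1\}\to k^\times$ is bijective. The latter means that $k^\times$ has exactly two elements, so $k\cong\mathbb F_3$; and for $\mathbb F_3$ the map is indeed bijective.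

Forests always belong to Case 2, so the two cases together give the stated criterion. If $Q$ is not a forest, the criterion fails for $k=\mathbb F_2$, which gives the last assertion. $\blacksquare$

On the examples: for the Kronecker quiver (Case 1) the second map is not an isomorphism for any field; over $\mathbb F_3$, for instance, $\varphi^0$ goes from the infinite group $GL_2(\mathbb Z)/\{\pm1\}$ to a finite group. For the square (Case 2, $b_1=1$), $\varphi^0$ is $\{\pm1\}\to k^\times$, and the second map is an isomorphism exactly for $k\cong\mathbb F_3$.
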